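\title{Unbalanced constructions for hypergraphs\\ that are not uniquely colorable}

\begin{abstract}
For integers $k\ge r>i\ge1$, let $\Phi_{k,r,i}$ be the least real number such that every $k$-partite $r$-graph on $n\ge k$ vertices with no isolated vertices and minimum positive $i$-degree greater than $\Phi_{k,r,i}\,n^{r-i}$ is uniquely $k$-colorable. Liu, Ma, Wang, and Zhu conjectured that for $k>\frac{4i+2}{3}$ this number equals the supremum of the degree ratios of a family of hypergraphs built from two blocks of equal size. We disprove the conjecture by making the blocks unequal. It fails for $(k,r,i)=(26,10,1)$, it fails for every $i$, and for fixed $i$ it fails for all large $k$ when $r/k$ lies in a compact subinterval of $(0,1)$. We also show that it holds for $r=k\ge3$ and $i=1$, where $\Phi_{k,k,1}=\frac{1}{2k^{k-1}}$.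
\end{abstract}

\section{Introduction}\label{sec:intro}

An \emph{$r$-graph} $\mathcal H$ is a collection of $r$-element subsets, called \emph{edges}, of a finite vertex set $V(\mathcal H)$; we write $v(\mathcal H)=|V(\mathcal H)|$. A vertex is \emph{isolated} if it lies in no edge. A \emph{$k$-coloring} of $\mathcal H$ is a partition of $V(\mathcal H)$ into $k$ (unordered) parts such that every edge contains at most one vertex from each part. The $r$-graph is \emph{$k$-partite} if it has a $k$-coloring and \emph{uniquely $k$-colorable} if it has exactly one. For $r=2$ these are proper colorings of a graph, counted up to renaming the colors.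

Edges tie the colors of their vertices together, so a $k$-partite $r$-graph that is dense everywhere should have no room for a second coloring. How dense must it be? Let $1\le i<r$, and for an $i$-set $S$ of vertices let $d_{\mathcal H}(S)$ be the number of edges containing $S$. The ordinary minimum of $d_{\mathcal H}(S)$ is useless for $i\ge2$: if there are more than $k$ vertices, two of them have the same color, and an $i$-set containing both has degree $0$. One therefore restricts to the family $\partial_{r-i}\mathcal H$ of $i$-sets that are contained in some edge and defines the \emph{minimum positive $i$-degree}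
\[
\delta_i^+(\mathcal H)=\min\{d_{\mathcal H}(S)\colon S\in\partial_{r-i}\mathcal H\}.
\]
This quantity does not see isolated vertices, which can be colored freely, so they are excluded by hypothesis. For integers $k\ge r>i\ge1$, let $\Phi_{k,r,i}$ be the minimum real number with the following property: for every $n\ge k$, every $n$-vertex $k$-partite $r$-graph $\mathcal H$ with no isolated vertices and $\delta_i^+(\mathcal H)>\Phi_{k,r,i}\cdot n^{r-i}$ is uniquely $k$-colorable.

Call an $r$-graph \emph{ambiguous} if it has at least $k$ vertices, none of them isolated, and at least two $k$-colorings, and put $\mu_i(\mathcal H)=\delta_i^+(\mathcal H)/v(\mathcal H)^{r-i}$. A real number has the property above exactly when it is at least $\mu_i(\mathcal H)$ for every ambiguous $\mathcal H$. Hence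
\begin{equation}\label{eq:sup}
\Phi_{k,r,i}=\sup\{\mu_i(\mathcal H)\colon \mathcal H \text{ ambiguous}\}.
\end{equation}

The simplest case is $k=r=2$, $i=1$. A connected bipartite graph has one $2$-coloring, so an ambiguous graph is disconnected. If its minimum degree is $\delta$, each component has at least $2\delta$ vertices, because the two ends of an edge have disjoint neighborhoods. So $n\ge4\delta$, with equality for two disjoint copies of $K_{m,m}$, and $\Phi_{2,2,1}=\frac14$.

This example lifts to all $k\ge3$ and $2\le r\le k$ by adding $k-2$ parts that are joined to everything. The \emph{complete $k$-partite $r$-graph} with given parts consists of all $r$-sets that meet each part in at most one vertex. For integers $a\ge b\ge1$ and $c\ge1$, take pairwise disjoint sets with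
\[
|A_1|=|A_2|=a,\qquad |B_1|=|B_2|=b,\qquad |V_3|=\dots=|V_k|=c,
\]
and let $\mathcal H(a,b,c)$ be the union of the complete $k$-partite $r$-graph with parts $A_1,A_2,V_3,\dots,V_k$ and the one with parts $B_1,B_2,V_3,\dots,V_k$. No vertex is isolated. No edge meets both blocks $A=A_1\cup A_2$ and $B=B_1\cup B_2$, so both
\[
A_1\cup B_1,\ A_2\cup B_2,\ V_3,\dots,V_k\qquad\text{and}\qquad A_1\cup B_2,\ A_2\cup B_1,\ V_3,\dots,V_k
\]
are $k$-colorings, and $\mathcal H(a,b,c)$ is ambiguous. For $\alpha>0$ and $m\in\mathbb N^+$ with $\alpha m\in\mathbb N^+$, let $\mathcal H_{k,r}(\alpha,m)=\mathcal H(m,m,\alpha m)$ be the \emph{balanced} construction, and let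
\[
\Psi_{k,r,i}=\sup\{\mu_i(\mathcal H_{k,r}(\alpha,m))\colon \alpha>0,\ m\in\mathbb N^+,\ \alpha m\in\mathbb N^+\}.
\]
By \eqref{eq:sup}, $\Phi_{k,r,i}\ge\Psi_{k,r,i}$. It is known that
\begin{equation}\label{eq:known}
\Phi_{k,r,i}=\binom{k-i}{r-i}\Bigl(\frac1{k+2}\Bigr)^{r-i}\qquad\text{for all } k\ge r>i\ge1 \text{ with } k\le\frac{4i+2}3 .
\end{equation}
For $k\ge3$ this value is attained by the balanced construction with $\alpha=1$ (Example~\ref{ex:alpha1}); when $k>r\ge i+2$ and $k>\frac{4i+2}3$, a value of $\alpha$ larger than $1$ does better (Remark~\ref{rem:threshold}). This suggests that the same family, with $\alpha$ optimized, remains extremal.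

\medskip
\noindent\textbf{Conjecture} (Liu, Ma, Wang, and Zhu \cite{LMWZ})\textbf{.} \emph{If $k\ge r>i\ge1$ are integers with $k>\frac{4i+2}3$, then $\Phi_{k,r,i}=\Psi_{k,r,i}$.}
\medskip

Balance is the natural guess: it is optimal for bipartite graphs, and the vertices of the smaller block have the smaller degree, so for a given total size $a+b$ they are best served by $a=b$. Nevertheless the conjecture is false.

\begin{theorem}\label{thm:A}
We have $\Phi_{k,r,i}>\Psi_{k,r,i}$ in each of the following cases: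
\begin{itemize}
\item[(a)] $i=1$, $r\ge10$, and $k=3r-4$;
\item[(b)] $i\ge1$, $r\ge5i+2$, and $k\ge r+2(r-i-1)^2$.
\end{itemize}
\end{theorem}

In both cases $k>r\ge 5i+2>\frac{4i+2}3$, so the conjecture fails for every $i\ge1$. The triple with the smallest $k$ in Theorem~\ref{thm:A} is $(k,r,i)=(26,10,1)$; case (b) needs $k\ge57$.

\begin{theorem}\label{thm:B}
For every $i\ge1$ and all $0<c_1\le c_2<1$ there is $k_0$ such that $\Phi_{k,r,i}>\Psi_{k,r,i}$ for all $k\ge k_0$ and all integers $r$ with $c_1k\le r\le c_2k$.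
\end{theorem}

\begin{theorem}\label{thm:C}
For all $k\ge3$ we have $\Phi_{k,k,1}=\Psi_{k,k,1}=\dfrac1{2k^{k-1}}$.
\end{theorem}

We do not determine $\Phi_{k,r,i}$ in the cases where the conjecture fails.

What the guess overlooks is the other kind of vertex. A set inside $V_3\cup\dots\cup V_k$ extends through $a^2+b^2$ pairs of block vertices, and for fixed $a+b$ this number is \emph{smallest} at $a=b$. Sections~\ref{sec:degrees} and~\ref{sec:psi} reduce the competition between the two effects to one function of two variables and compute $\Psi_{k,r,i}$. Section~\ref{sec:idea} shows by a short expansion why imbalance can win. Theorem~\ref{thm:A} uses the extreme choice $b=1$ (Section~\ref{sec:A}), and Theorem~\ref{thm:B} a small perturbation of the balanced optimum (Section~\ref{sec:B}). Section~\ref{sec:C}, on Theorem~\ref{thm:C}, is independent of the rest.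

\section{Degrees in the two-block construction}\label{sec:degrees}

Throughout, $d=r-i$ is the number of vertices that extend an $i$-set to an edge, $N=k-r$, and $M=k-2$ is the number of parts $V_j$. Thus $k-i=N+d$ and $M=N+d+i-2$. Binomial coefficients $\binom st$ with $t<0$ or $t>s$ are zero.

A set $S\in\partial_{r-i}\mathcal H(a,b,c)$ has \emph{type} $0$, $1$, or $2$ according to the number of its vertices in $A\cup B$. A set of type $\tau$ meets $i-\tau$ of the parts $V_j$ and leaves $k-i-2+\tau$ of them free.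
\begin{itemize}
\item Type $2$. Both parts of one block are used, so all $d$ new vertices come from free parts $V_j$, and the degree is $D_2=\binom{k-i}dc^d$.
\item Type $1$. A new vertex may also come from the other part of the same block. If the block is $B$, the degree is
\[
D_B=\binom{k-i-1}dc^d+b\binom{k-i-1}{d-1}c^{d-1},
\]
and if it is $A$, the degree $D_A$ is given by the same formula with $a$ in place of $b$.
\item Type $0$. An edge through $S$ uses no block vertex, one of the $2a+2b$ block vertices, or one of the $a^2+b^2$ pairs in $A_1\times A_2$ or $B_1\times B_2$. The degree is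
\[
D_V=\binom{k-i-2}dc^d+(2a+2b)\binom{k-i-2}{d-1}c^{d-1}+(a^2+b^2)\binom{k-i-2}{d-2}c^{d-2}.
\]
\end{itemize}
Type $1$ always occurs, in both blocks; type $0$ occurs if $i\le k-2$, and type $2$ if $i\ge2$.

\begin{example}\label{ex:alpha1}
Let $a=b=c=m$. Pascal's rule gives $D_A=D_B=D_2=\binom{k-i}dm^d$, and applied twice it gives $\binom{k-i}d=\binom{k-i-2}d+2\binom{k-i-2}{d-1}+\binom{k-i-2}{d-2}$, so $D_V\ge D_2$. There are $(k+2)m$ vertices, so $\mu_i(\mathcal H_{k,r}(1,m))$ is the value in \eqref{eq:known}.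
\end{example}

\emph{From here to the end of Section~\ref{sec:B} we assume $N\ge1$ and $d\ge2$.} Each assumption corresponds to one half of the idea. If $d=1$, the term $a^2+b^2$ is absent from $D_V$, and imbalance has nothing to gain. If $N=0$, then $\binom{k-i-1}d=0$, so $D_B$ is proportional to $b$ and shrinking $B$ destroys it. If $N\ge1$, a set meeting $B$ can be completed inside the parts $V_j$ alone, and $D_B$ keeps order $c^d$ even when $b=1$.

Under these assumptions $i\le k-3$, so types $0$ and $1$ occur. Put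
\[
\kappa=\binom{k-i-1}d>0,\qquad q=\frac dN,\qquad \rho=\frac d{N+d-1},\qquad \gamma=\frac{d-1}N>0 .
\]
These are the ratios $\binom{k-i-1}{d-1}/\kappa=q$, $\binom{k-i-2}{d-1}/\kappa=\rho$, and $\binom{k-i-2}{d-2}/\binom{k-i-2}{d-1}=\gamma$; moreover $\binom{k-i-2}d=\kappa-\binom{k-i-2}{d-1}$. With $a=xc$ and $b=yc$ we obtain
\[
\frac{D_B}{\kappa c^d}=1+qy,\qquad \frac{D_V}{\kappa c^d}=1+\rho\bigl(2x+2y+\gamma(x^2+y^2)-1\bigr),
\]
and $v(\mathcal H(a,b,c))=(M+2x+2y)c$. This leads to the function
\[
W(x,y)=\kappa\,\frac{\min\bigl\{1+qy,\ 1+\rho\bigl(2x+2y+\gamma(x^2+y^2)-1\bigr)\bigr\}}{(M+2x+2y)^d}.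
\]
Since $\rho(1+\gamma)=q$, the minimum is the first term exactly when $2x+2y+\gamma(x^2+y^2)-1\ge(1+\gamma)y$. The curve on which the two terms agree,
\begin{equation}\label{eq:curve}
\Gamma\colon\quad 2x+(1-\gamma)y+\gamma(x^2+y^2)=1,
\end{equation}
is where no degree is wasted, and
\begin{equation}\label{eq:onGamma}
W(x,y)=\frac{\kappa(1+qy)}{(M+2x+2y)^d}\qquad\text{for }(x,y)\in\Gamma .
\end{equation}

\begin{lemma}\label{lem:W}
\begin{itemize}
\item[(i)] For integers $a\ge b\ge1$ and $c\ge1$ we have $\mu_i(\mathcal H(a,b,c))\le W(a/c,b/c)$, with equality if $b\le c$.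
\item[(ii)] $\Phi_{k,r,i}\ge W(x,y)$ for all reals $x>0$ and $0\le y\le\min\{x,1\}$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Types $0$ and $1$ occur, so $\delta_i^+\le\min\{D_B,D_V\}$. Also $D_A\ge D_B$, and if $b\le c$ then $D_2=\binom{k-i-1}dc^d+c\binom{k-i-1}{d-1}c^{d-1}\ge D_B$, so equality holds.

(ii) For $m\ge1$ let $a=\lceil xm\rceil$, $b=\max\{1,\lceil ym\rceil\}$, $c=m$. Then $a\ge b\ge1$ and $b\le c$, so \eqref{eq:sup} and (i) give $\Phi_{k,r,i}\ge W(a/m,b/m)$. Let $m\to\infty$ and use the continuity of $W$.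
\end{proof}

The value $y=0$ is allowed in (ii); it is the limit in which $B_1$ and $B_2$ are single vertices.

\section{The conjectured value}\label{sec:psi}

The balanced constructions lie on the diagonal $x=y=\beta$, where $\beta=1/\alpha$. On the diagonal the left side of \eqref{eq:curve} is
\[
\psi(\beta)=2\gamma\beta^2+(3-\gamma)\beta .
\]
It is convex with $\psi(0)=0$ and $\psi(1)=3+\gamma>1$. So $\psi(\beta)=1$ has a unique positive root $\beta_*$, which satisfies $\beta_*<1$, and $\psi<1$ on $(0,\beta_*)$, $\psi>1$ on $(\beta_*,\infty)$. By the quadratic formula, the slope at the root is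
\begin{equation}\label{eq:L}
L:=\psi'(\beta_*)=3-\gamma+4\gamma\beta_*=\sqrt{(3-\gamma)^2+8\gamma}=\sqrt{(1+\gamma)^2+8}>1+\gamma .
\end{equation}

\begin{proposition}\label{prop:psi}
If $N\ge1$, $d\ge2$, and $k>2i$, then
\[
\Psi_{k,r,i}=W(\beta_*,\beta_*)=\frac{\kappa(1+q\beta_*)}{(M+4\beta_*)^d}.
\]
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:W}(i), $\Psi_{k,r,i}\le\sup_{\beta>0}W(\beta,\beta)$, and $\Psi_{k,r,i}\ge W(\beta,\beta)$ for every rational $\beta\in(0,1]$, hence for $\beta=\beta_*$ by continuity. It remains to show that $W(\beta,\beta)$ is largest at $\beta_*$. It equals $g_0(\beta)$ for $\beta\le\beta_*$ and $g_1(\beta)$ for $\beta\ge\beta_*$, where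
\[
g_0(\beta)=\kappa\,\frac{1+\rho(4\beta+2\gamma\beta^2-1)}{(M+4\beta)^d},\qquad g_1(\beta)=\kappa\,\frac{1+q\beta}{(M+4\beta)^d}.
\]
The derivative of $G(\beta)/(M+4\beta)^d$ has the sign of $G'(\beta)(M+4\beta)-4dG(\beta)$.

\emph{$g_1$ decreases on $[\beta_*,\infty)$.} The sign of $g_1'$ is that of
\begin{equation}\label{eq:g1}
q(M+4\beta)-4d(1+q\beta)=\frac dN\bigl[M-4N-4(d-1)\beta\bigr].
\end{equation}
The bracket decreases in $\beta$. At $\beta_*$ it equals $(i-1)+(d-1)-3N-4(d-1)\beta_*=i-1-NL$, because $N\gamma=d-1$. By \eqref{eq:L} this is less than $i-1-N(1+\gamma)=i-1-(k-i-1)=2i-k<0$. This is the only use of $k>2i$.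

\emph{$g_0$ increases on $(0,\beta_*]$.} The sign of $g_0'$ is that of $4\rho(1+\gamma\beta)(M+4\beta)-4d\bigl(1+\rho(4\beta+2\gamma\beta^2-1)\bigr)$. Dividing by $4\rho$ and using $d/\rho=N+d-1$, it is the sign of
\begin{align*}
h(\beta)&=(1+\gamma\beta)(M+4\beta)-(N-1)-d(4\beta+2\gamma\beta^2)\\
&=(d+i-1)+(4+\gamma M-4d)\beta+(4-2d)\gamma\beta^2 .
\end{align*}
Since $d\ge2$, the function $h$ is concave, so it suffices to show that it is positive at both ends of $[0,\beta_*]$. We have $h(0)=d+i-1>0$. At $\beta_*$, the equation $\psi(\beta_*)=1$ reads $4\beta_*+2\gamma\beta_*^2=1+(1+\gamma)\beta_*$, and the first form of $h$ gives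
\[
h(\beta_*)=(i-1)+\beta_*\bigl[\gamma M+4+4\gamma\beta_*-d(1+\gamma)\bigr].
\]
As $\gamma M\ge\gamma(N+d-1)=(d-1)(1+\gamma)$, the bracket is at least $3-\gamma+4\gamma\beta_*=L>0$.
\end{proof}

\begin{remark}\label{rem:threshold}
At $\beta=1$ the bracket in \eqref{eq:g1} equals $k+2-4(k-i)=4i+2-3k$, and $g_1(1)$ is the value in \eqref{eq:known}. If $k\le\frac{4i+2}3$, the bracket is positive on $[\beta_*,1)$, so $g_1(1)>g_1(\beta_*)$ and the proposition fails; some lower bound on $k$ is needed. If $k>\frac{4i+2}3$, then $g_1'(1)<0$, and a rational $\beta$ slightly below $1$ beats the formula in \eqref{eq:known}.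
\end{remark}

\section{Why imbalance can win: fixed $r$ and large $k$}\label{sec:idea}

The curve $\Gamma$ meets the diagonal at $(\beta_*,\beta_*)$ and the axis $y=0$ at $(x_*,0)$, where $x_*$ is the positive root of
\begin{equation}\label{eq:xstar}
\gamma x^2+2x=1 .
\end{equation}
By Proposition~\ref{prop:psi} and Lemma~\ref{lem:W}(ii), the conjecture fails as soon as $k>2i$ and some point of $\Gamma$ with $0\le y\le\min\{x,1\}$ has a larger value of $W$ than the balanced point $(\beta_*,\beta_*)$. The comparison can be done by hand when $r$ and $i$ are fixed and $\varepsilon=1/N\to0$.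

Then $q=d\varepsilon$ and $\gamma=(d-1)\varepsilon\le 1$. On the arc of $\Gamma$ with $0\le y\le x$ we have $x\le\frac12$ by \eqref{eq:curve}, hence $x=\frac{1-y}2+O(\varepsilon)$: the arc tends to the segment $2x+y=1$ from $(\frac12,0)$ to $(\frac13,\frac13)$. On $\Gamma$,
\[
M+2x+2y=N(1+\varepsilon T),\qquad T=d+i-1+y-(d-1)\varepsilon\,(x^2+y^2-y).
\]
Expanding both logarithms in $\log(N^dW/\kappa)=\log(1+d\varepsilon y)-d\log(1+\varepsilon T)$ to second order gives, uniformly on the arc,
\begin{align*}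
\log\frac{N^dW}{\kappa}={}&d\varepsilon y-d\varepsilon(d+i-1+y)\\
&+d\varepsilon^2\Bigl[-\frac{dy^2}2+(d-1)(x^2+y^2-y)+\frac{(d+i-1+y)^2}2\Bigr]+O(\varepsilon^3).
\end{align*}
The first-order term is $-d(d+i-1)\varepsilon$ and does not depend on $y$: what is lost in $D_B$ by shrinking $B$ is recovered exactly by the smaller number of vertices. The second-order term decides. Substituting $x^2+y^2-y=\frac54y^2-\frac32y+\frac14+O(\varepsilon)$, the bracket becomes $Q(y)+O(\varepsilon)$ with
\[
Q(y)=Q(0)+\Bigl(i-\frac{d-1}2\Bigr)y+\frac34(d-1)y^2 .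
\]
This is convex, so its maximum on $[0,\frac13]$ is at an endpoint, and
\begin{equation}\label{eq:gap}
Q(0)-Q(\tfrac13)=\frac{d-1-4i}{12}.
\end{equation}
For $i=1$ and $r=6$ the two ends tie; for $i=1$ and $r=7$ we have $Q(y)-Q(0)=\frac{15}4y^2-\frac32y$, which is $-\frac1{12}$ at $y=\frac13$, and the lopsided end wins. In general \eqref{eq:gap} is positive exactly when $r\ge5i+2$. Since $\beta_*=\frac13+O(\varepsilon)$, it follows that $W(x_*,0)>W(\beta_*,\beta_*)$ for such $r$ and all large $k$; Theorem~\ref{thm:A}(b) is an explicit form of this statement.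

Note also that $Q'(\frac13)=i>0$. In this regime a small imbalance lowers the second-order term, and one has to travel to the far end of the arc. The slope $i$ competes with a curvature of order $d$, which suggests that a small imbalance suffices when $d\to\infty$ with $i$ fixed. That is the setting of Theorem~\ref{thm:B}.

\section{One block of two vertices: proof of Theorem~\ref{thm:A}}\label{sec:A}

We compare the two ends of the arc exactly. From \eqref{eq:xstar}, $\psi(x_*/2)=\frac12\gamma x_*^2+\frac{3-\gamma}2x_*<\gamma x_*^2+2x_*=1$, so $2x_*<4\beta_*$: the lopsided construction has fewer vertices. The question is whether the saving, raised to the power $d$, pays for the lost factor $1+q\beta_*$.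

\begin{lemma}\label{lem:crit}
Let $N\ge1$, $d\ge2$, $k>2i$, and $z=\dfrac{N(4\beta_*-2x_*)}{M+2x_*}>0$. If
\begin{equation}\label{eq:crit}
z+\frac\gamma2z^2+\frac{\gamma(\gamma-\frac1N)}6z^3>\beta_*,
\end{equation}
then $\Phi_{k,r,i}>\Psi_{k,r,i}$. The cubic term in \eqref{eq:crit} is nonnegative.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:W}(ii) and \eqref{eq:onGamma}, $\Phi_{k,r,i}\ge W(x_*,0)=\kappa/(M+2x_*)^d$. Since $\frac{M+4\beta_*}{M+2x_*}=1+\frac zN$, Proposition~\ref{prop:psi} shows that it suffices to have $(1+\frac zN)^d>1+\frac dN\beta_*$. By the binomial theorem,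
\[
\Bigl(1+\frac zN\Bigr)^d-1\ge\frac dN\Bigl[z+\frac{d-1}{2N}z^2+\frac{(d-1)(d-2)}{6N^2}z^3\Bigr],
\]
and the bracket is the left side of \eqref{eq:crit}, because $\frac{d-2}N=\gamma-\frac1N\ge0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}(a)]
The relation $k=3r-4$ makes $\gamma$ constant, so that $\beta_*$ and $x_*$ are fixed numbers. Let $s=r-2\ge8$. Then $N=2s$, $d=s+1$, $M=3s$, $\gamma=\frac12$, and $k>2=2i$. The equations $\beta^2+\frac52\beta=1$ and $\frac12x^2+2x=1$ give $4\beta_*=\sqrt{41}-5$ and $x_*=\sqrt6-2$. From $6.4031<\sqrt{41}<6.4032$ and $\sqrt6<2.4495$ we get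
\[
\beta_*<0.3508,\qquad 2x_*<0.899,\qquad 4\beta_*-2x_*>1.4031-0.899=0.5041 .
\]
Therefore, using $s\ge8$,
\[
z=\frac{2(4\beta_*-2x_*)}{3+2x_*/s}>\frac{1.0082}{3+0.899/8}=\frac{1.0082}{3.112375}>0.3239 .
\]
Also $\gamma(\gamma-\frac1N)=\frac14(1-\frac1s)\ge\frac7{32}$. The left side of \eqref{eq:crit} is thus at least
\[
0.3239+\tfrac14(0.3239)^2+\tfrac7{192}(0.3239)^3>0.3239+0.0262+0.0012=0.3513>\beta_* .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}(b)]
The hypotheses say $d-1\ge4i+1\ge5$ and $N\ge2(d-1)^2$. So $\gamma\le\frac1{2(d-1)}\le\frac1{10}$ and $k>r>2i$. By \eqref{eq:gap}, the margin may be as small as order $1/N$ in the scale of \eqref{eq:crit}, and the second hypothesis makes $1/N$ at least of order $\gamma^2$. So we need $\beta_*$ and $x_*$ up to terms of order $\gamma^2$.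

\emph{Bounds on $\beta_*$.} Let $\beta^+=\frac13+\frac\gamma{27}$. Then
\[
\psi(\beta^+)=\Bigl(\frac{2\gamma}9+\frac{4\gamma^2}{81}+\frac{2\gamma^3}{729}\Bigr)+\Bigl(1-\frac{2\gamma}9-\frac{\gamma^2}{27}\Bigr)=1+\frac{\gamma^2}{81}+\frac{2\gamma^3}{729}>1,
\]
so $\beta_*<\beta^+$. Let $\beta^-=\beta^+-\frac{\gamma^2}{162}\ge\frac13$. Then $\psi'(\beta^-)=3-\gamma+4\gamma\beta^->3$, and since a convex function lies above its tangent at $\beta^-$,
\[
\psi(\beta^-)\le\psi(\beta^+)-\frac{3\gamma^2}{162}=1-\frac{\gamma^2}{162}+\frac{2\gamma^3}{729}<1 .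
\]
So $\beta_*>\beta^-$.

\emph{Bounds on $x_*$.} By \eqref{eq:xstar}, $2x_*<1$. Let $x^+=\frac12-\frac\gamma8+\frac{\gamma^2}{16}\ge\frac12(1-\frac\gamma4)$. Then $\gamma(x^+)^2\ge\frac\gamma4(1-\frac\gamma2)=\frac\gamma4-\frac{\gamma^2}8$ and $2x^+=1-\frac\gamma4+\frac{\gamma^2}8$, so $\gamma(x^+)^2+2x^+\ge1$ and $x_*\le x^+$.

\emph{Numerator of $z$.} Combining these bounds,
\[
4\beta_*-2x_*\ge\frac13+\Bigl(\frac4{27}+\frac14\Bigr)\gamma-\Bigl(\frac2{81}+\frac18\Bigr)\gamma^2=\frac13+\frac{43}{108}\gamma-\frac{97}{648}\gamma^2 .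
\]
\emph{Denominator of $z$.} We have $\frac{M+2x_*}N=1+\gamma+\frac{i-1+2x_*}N<1+\gamma+\frac iN$. The hypothesis $4i\le d-2$ gives $\frac iN\le\frac\gamma4-\frac1{4N}$, and $N\ge2(d-1)^2$ gives $\frac1N\ge2\gamma^2$. Hence
\[
\frac{M+2x_*}N<1+\frac54\gamma-\frac12\gamma^2 .
\]
\emph{A lower bound for $z$.} Let $z_0=\frac13-\frac\gamma{54}+\frac{\gamma^2}{54}$. Multiplying out and using $\gamma\le\frac1{10}$,
\[
z_0\Bigl(1+\frac54\gamma-\frac12\gamma^2\Bigr)=\frac13+\frac{43}{108}\gamma-\frac{37}{216}\gamma^2+\frac7{216}\gamma^3-\frac{\gamma^4}{108}\le\frac13+\frac{43}{108}\gamma-\frac{36}{216}\gamma^2 .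
\]
Since $\frac{36}{216}=\frac{108}{648}>\frac{97}{648}$, this is at most $4\beta_*-2x_*$, and so $z\ge z_0$.

\emph{Conclusion.} We have $z^2\ge(\frac13-\frac\gamma{54})^2\ge\frac19-\frac\gamma{81}$, and therefore
\[
z+\frac\gamma2z^2\ge\frac13-\frac\gamma{54}+\frac{\gamma^2}{54}+\frac\gamma{18}-\frac{\gamma^2}{162}=\frac13+\frac\gamma{27}+\frac{\gamma^2}{81}>\beta^+>\beta_* .
\]
So \eqref{eq:crit} holds, and Lemma~\ref{lem:crit} applies.
\end{proof}

\section{A small imbalance: proof of Theorem~\ref{thm:B}}\label{sec:B}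

When $r/k$ tends to a constant, $\gamma$ has a positive limit, and $W$, suitably normalized, converges on $\Gamma$ to a function of one variable. We show that the balanced point is a strict local minimum of this function.

Suppose that the theorem fails for some $i,c_1,c_2$. Then there are $k_j\to\infty$ and $r_j\in[c_1k_j,c_2k_j]$ for which the conclusion fails, and after passing to a subsequence $r_j/k_j\to\lambda\in(0,1)$. A subscript $j$ marks the quantities belonging to $(k_j,r_j,i)$. For large $j$ we have $N_j\ge1$, $d_j\ge2$, $k_j>2i$, and $\Phi_j\le\Psi_j$. Since $i$ is fixed and $\lambda<1$,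
\[
\gamma_j\to\gamma:=\frac\lambda{1-\lambda}\in(0,\infty),\qquad q_j\to\gamma,\qquad \frac{d_j}{M_j}\to\lambda=\frac\gamma{1+\gamma}.
\]
We parametrize by the imbalance: put $x=u+v$ and $y=u-v$. Then $x^2+y^2=2u^2+2v^2$, and \eqref{eq:curve} with parameter $\gamma$ becomes
\begin{equation}\label{eq:uv}
2\gamma u^2+(3-\gamma)u+2\gamma v^2+(1+\gamma)v=1 .
\end{equation}
For $|v|$ small, $1-(1+\gamma)v-2\gamma v^2>0$, so \eqref{eq:uv} has a unique positive root $u(v)$. By the quadratic formula it is smooth in $v$ and continuous in $\gamma$; so the root $u_j(v)$ for the parameter $\gamma_j$ exists for large $j$ and tends to $u(v)$. At $v=0$, equation \eqref{eq:uv} is $\psi(u)=1$. Hence $u_j(0)$ is the number $\beta_*$ for $\gamma_j$, and $u_0:=u(0)\in(0,1)$.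

Fix $v\ge0$ so small that $0<u(v)-v<1$. For large $j$ the point $(x,y)=(u_j(v)+v,\,u_j(v)-v)$ lies on $\Gamma_j$ and satisfies $0<y\le\min\{x,1\}$. By \eqref{eq:onGamma},
\begin{align*}
\log\frac{M_j^{d_j}W_j(x,y)}{\kappa_j}&=\log\bigl(1+q_j(u_j(v)-v)\bigr)-d_j\log\Bigl(1+\frac{4u_j(v)}{M_j}\Bigr)\\
&\longrightarrow F(v):=\log\bigl(1+\gamma(u(v)-v)\bigr)-\frac{4\gamma}{1+\gamma}u(v).
\end{align*}
For $v=0$ the left side is $\log(M_j^{d_j}\Psi_j/\kappa_j)$ by Proposition~\ref{prop:psi}, and for $v>0$ it is at most $\log(M_j^{d_j}\Phi_j/\kappa_j)$ by Lemma~\ref{lem:W}(ii). So one small $v>0$ with $F(v)>F(0)$ gives $\Phi_j>\Psi_j$ for large $j$, a contradiction. By Taylor's theorem it suffices to prove $F'(0)=0<F''(0)$.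

Let $L=3-\gamma+4\gamma u_0$ and $\tau=(1+\gamma)/L$. By \eqref{eq:L}, $0<\tau<1$. Differentiating \eqref{eq:uv} gives $(4\gamma u+3-\gamma)u'+4\gamma v+1+\gamma=0$, and once more $(4\gamma u+3-\gamma)u''+4\gamma u'^2+4\gamma=0$. Thus
\[
u'(0)=-\tau,\qquad u''(0)=-\frac{4\gamma(1+\tau^2)}L .
\]
Moreover $1+\gamma u_0=\frac{L+1+\gamma}4=\frac{L(1+\tau)}4$ and $1+\gamma=L\tau$. Therefore
\[
F'(0)=\frac{\gamma(u'(0)-1)}{1+\gamma u_0}-\frac{4\gamma u'(0)}{1+\gamma}=-\frac{4\gamma}L+\frac{4\gamma}L=0,
\]
\begin{align*}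
F''(0)&=\gamma u''(0)\Bigl[\frac1{1+\gamma u_0}-\frac4{1+\gamma}\Bigr]-\frac{\gamma^2(u'(0)-1)^2}{(1+\gamma u_0)^2}\\
&=-\frac{4\gamma^2(1+\tau^2)}L\cdot\frac4L\Bigl[\frac1{1+\tau}-\frac1\tau\Bigr]-\frac{16\gamma^2}{L^2}\\
&=\frac{16\gamma^2}{L^2}\Bigl[\frac{1+\tau^2}{\tau(1+\tau)}-1\Bigr]=\frac{16\gamma^2}{L^2}\cdot\frac{1-\tau}{\tau(1+\tau)}>0 .
\end{align*}
This proves Theorem~\ref{thm:B}. The bounds $c_1>0$ and $c_2<1$ were used to keep $\gamma$ positive, so that $F''(0)\ne0$, and finite. \qed

\section{The case $r=k$, $i=1$: proof of Theorem~\ref{thm:C}}\label{sec:C}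

Let $r=k\ge3$, $i=1$, and $M=k-2\ge1$ as before; $\delta_1^+$ is now the minimum degree. In $\mathcal H(a,b,c)$ the vertices of $A$, $B$, and the $V_j$ have degrees $ac^{k-2}$, $bc^{k-2}$, and $(a^2+b^2)c^{k-3}$. In $\mathcal H_{k,k}(2,1)=\mathcal H(1,1,2)$ all degrees are $2^{k-2}$ and there are $2k$ vertices, so
\begin{equation}\label{eq:Clower}
\Phi_{k,k,1}\ge\Psi_{k,k,1}\ge\frac{2^{k-2}}{(2k)^{k-1}}=\frac1{2k^{k-1}} .
\end{equation}
It remains to bound $\mu_1$ for an arbitrary ambiguous $k$-graph.

\subsection*{A probabilistic normalization}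
Let $\mathcal H$ be an ambiguous $k$-graph with $n$ vertices, minimum degree $\delta\ge1$, and two distinct $k$-colorings $\{P_1,\dots,P_k\}$ and $\{Q_1,\dots,Q_k\}$. The special feature of $r=k$ is that every edge meets each $P_j$ and each $Q_\ell$ exactly once; in particular all parts are nonempty. So the degree of a vertex is limited by the number of ways to choose one vertex from each other $P$-part such that the $Q$-colors are also the missing ones. It is convenient to count these choices as probabilities.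

Let $n_j=|P_j|$, $R=\prod_jn_j$, and $[k]=\{1,\dots,k\}$. Choose a uniformly random vertex from each $P_j$, independently, and let $f(j)\in[k]$ be the index of the $Q$-part that contains it. Put
\begin{gather*}
w_{j\ell}=\Pr[f(j)=\ell]=\frac{|P_j\cap Q_\ell|}{n_j},\qquad \eta=\Pr[f\text{ is a bijection}],\\
p_{j\ell}=\Pr\bigl[f\text{ maps }[k]\setminus\{j\}\text{ bijectively onto }[k]\setminus\{\ell\}\bigr],\qquad \theta_j=\frac{\delta n_j}R>0 .
\end{gather*}
The number $\theta_j$ is $\delta$ divided by the largest conceivable degree $R/n_j$ of a vertex of $P_j$. With $\bar\theta=\frac1k\sum_j\theta_j=\frac{\delta n}{kR}$ and $\prod_j\theta_j=\delta^k/R^{k-1}$, the product $R$ cancels: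
\begin{equation}\label{eq:goal}
\frac{\prod_j\theta_j}{\bar\theta^{\,k-1}}=\frac{\delta}{(n/k)^{k-1}}=k^{k-1}\mu_1(\mathcal H).
\end{equation}
We must show that this is at most $\frac12$. Call $j$ \emph{split} if $P_j$ meets at least two of the $Q_\ell$.

\begin{lemma}\label{lem:basic}
For all $j,\ell\in[k]$:
\begin{itemize}
\item[(i)] $\sum_{\ell'} p_{j\ell'}\le1$ and $\eta=\sum_{\ell'} w_{j\ell'}p_{j\ell'}$;
\item[(ii)] $p_{j\ell}\ge\theta_j$ whenever $w_{j\ell}>0$, and $\eta\ge\theta_j$;
\item[(iii)] $p_{j\ell}\le1-w_{j'\ell}$ for every $j'\ne j$;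
\item[(iv)] $\eta\le wp+(1-w)(1-p)$, where $w=w_{j\ell}$ and $p=p_{j\ell}$;
\item[(v)] $\theta_j\le\frac12$ if $j$ is split, and some index is split.
\end{itemize}
\end{lemma}

\begin{proof}
(i) For fixed $j$ the events defining the $p_{j\ell'}$ are disjoint and independent of $f(j)$, and $f$ is a bijection exactly when, for some $\ell'$, $f(j)=\ell'$ and the event of $p_{j\ell'}$ holds.

(ii) Take a vertex of $P_j\cap Q_\ell$. In each edge through it, the other $k-1$ vertices lie one in each $P_{j'}$ with $j'\ne j$, and one in each $Q_{\ell'}$ with $\ell'\ne\ell$. Among the $R/n_j$ choices of one vertex from each $P_{j'}$, a fraction $p_{j\ell}$ has this property. So $\delta\le p_{j\ell}R/n_j$. Then $\eta\ge\theta_j$ follows from (i) and $\sum_{\ell'}w_{j\ell'}=1$.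

(iii) The event defining $p_{j\ell}$ forces $f(j')\ne\ell$.

(iv) By (i), $p_{j\ell'}\le1-p$ for $\ell'\ne\ell$, and the weights $w_{j\ell'}$ with $\ell'\ne\ell$ sum to $1-w$.

(v) If $j$ is split, (i) and (ii) give $2\theta_j\le1$. If no index is split, each $P_j$ lies in one $Q_{\sigma(j)}$; the map $\sigma$ is onto since all $Q_\ell$ are nonempty, hence bijective, and the two colorings coincide.
\end{proof}

If all $\theta_j$ are at most $\frac12$, the bound on \eqref{eq:goal} will follow from the inequality of arithmetic and geometric means (AM--GM). The difficulty is that some $\theta_j$ can be larger, and the two-block construction shows what to expect then.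

\begin{example}\label{ex:C}
Take $\mathcal H(a,b,c)$ with $bc=a^2+b^2$, so that $\delta=bc^{k-2}$, and the two colorings from Section~\ref{sec:intro}. Then $R=(a+b)^2c^{k-2}$, so $\theta_1=\theta_2=\frac b{a+b}$ and $\theta_j=\frac{a^2+b^2}{(a+b)^2}=\eta$ for $j\ge3$. With $s=\theta_1+\theta_2$ we have $\eta=1-s+\frac{s^2}2$. For $\mathcal H(1,1,2)$ all $\theta_j$ equal $\frac12$; for $\mathcal H(2,1,5)$ we get $\theta_1=\theta_2=\frac13$ and $\theta_j=\frac59>\frac12$.
\end{example}

In the example, large values of $\theta_j$ are paid for by two small ones. The next lemma shows that this holds in general, with the same exchange rate.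

\begin{lemma}\label{lem:two}
Suppose $\max_j\theta_j>\frac12$. Then there are two distinct split indices $j,\ell$ such that $s=\theta_j+\theta_\ell\in(0,1]$ satisfies $\eta\le1-s+\frac{s^2}2$.
\end{lemma}

\begin{proof}
We refer to the items of Lemma~\ref{lem:basic}. By (ii), $\eta>\frac12$. By (i), $\eta\le\max_\ell w_{j\ell}$ for each $j$, so more than half of $P_j$ lies in one part $Q_{\sigma(j)}$.

The map $\sigma$ is injective. Otherwise $\sigma(j)=\sigma(j')=\ell$ with $j\ne j'$, and $w=w_{j\ell}>\frac12$, while $p=p_{j\ell}\le1-w_{j'\ell}<\frac12$ by (iii). Then (iv) gives $\eta\le wp+(1-w)(1-p)=\frac12+2(w-\frac12)(p-\frac12)<\frac12$, a contradiction. Relabel the $Q$-parts so that $\sigma$ is the identity; thus $w_{\ell\ell}>\frac12$ for all $\ell$.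

By (v) there are a split index $j$ and $\ell\ne j$ with $w_{j\ell}>0$. By (ii) and (iii) with $j'=\ell$, we get $\theta_j\le p_{j\ell}\le1-w_{\ell\ell}$. So $w:=w_{\ell\ell}$ satisfies $\frac12<w\le1-\theta_j<1$, and $\ell$ is split as well. Hence $\theta_j,\theta_\ell\le\frac12$, and some $\ell'\ne\ell$ has $w_{\ell\ell'}>0$, so that $p:=p_{\ell\ell}\le1-p_{\ell\ell'}\le1-\theta_\ell$ by (i) and (ii). The bound in (iv) equals $1-w+p(2w-1)$, which increases with $p$ because $w>\frac12$. Therefore
\[
\eta\le1-w+(1-\theta_\ell)(2w-1)=\theta_\ell+w(1-2\theta_\ell)\le\theta_\ell+(1-\theta_j)(1-2\theta_\ell)=1-s+2\theta_j\theta_\ell,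
\]
and $\theta_j\theta_\ell\le s^2/4$.
\end{proof}

\subsection*{The remaining optimization}
For $s,t>0$ let
\[
G(s,t)=\frac{s^2}4\cdot\frac{t^Mk^{M+1}}{(s+Mt)^{M+1}},\qquad t_0(s)=1-s+\frac{s^2}2 .
\]
This $G$ is the left side of \eqref{eq:goal} when two of the $\theta$'s equal $s/2$ and the other $M$ equal $t$. So $G(s,t_0(s))$ is the value of \eqref{eq:goal} for the hypergraphs of Example~\ref{ex:C}, with $s=1$ in the balanced case. The monotonicity proved below says that here imbalance loses.

\begin{lemma}\label{lem:calc}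
If $0<s\le1$ and $0<t\le t_0(s)$, then $G(s,t)\le\frac12$.
\end{lemma}

\begin{proof}
We have $\dfrac{\partial\log G}{\partial t}=\dfrac Mt-\dfrac{(M+1)M}{s+Mt}=\dfrac{M(s-t)}{t(s+Mt)}$, so $G(s,\cdot)$ increases on $(0,s]$ and decreases on $[s,\infty)$.

Suppose $t_0(s)\ge s$, that is, $s^2-4s+2\ge0$. Then $s\le2-\sqrt2<0.6$, and $(1+\frac1{k-1})^{k-1}<e<3$ gives
\[
G(s,t)\le G(s,s)=\frac s4\Bigl(\frac k{k-1}\Bigr)^{k-1}<\frac{0.6\cdot3}4<\frac12 .
\]

Suppose $t_0(s)<s$. Then $G(s,t)\le G(s,t_0(s))$, and we show that $G(s,t_0(s))$ increases on all of $(0,1]$. Write $t_0=t_0(s)$, so $t_0'=-(1-s)$. Then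
\[
\frac d{ds}\log G(s,t_0(s))=\frac2s-\frac{M(1-s)}{t_0}-\frac{(M+1)\bigl(1-M(1-s)\bigr)}{s+Mt_0}.
\]
Multiply by $st_0(s+Mt_0)>0$. The terms $-M^2(1-s)st_0$ and $M(M+1)(1-s)st_0$ combine to $M(1-s)st_0$, and the product is
\begin{align*}
2st_0+2Mt_0^2-M(1-s)s^2&+M(1-s)st_0-(M+1)st_0\\
&=st_0+M\bigl[2t_0^2-s^2t_0-(1-s)s^2\bigr].
\end{align*}
Substituting $1-s=t_0-\frac{s^2}2$, the bracket is $2t_0^2-2s^2t_0+\frac{s^4}2=2(t_0-\frac{s^2}2)^2\ge0$. So the derivative is positive, and since $1+\frac M2=\frac k2$,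
\[
G(s,t_0(s))\le G(1,\tfrac12)=\frac14\cdot\frac{2^{-M}k^{M+1}}{(k/2)^{M+1}}=\frac12 .\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $\mathcal H$ be ambiguous. We show $\prod_j\theta_j\le\frac12\bar\theta^{\,k-1}$.

Suppose first that $\max_j\theta_j\le\frac12$. Remove one largest value. The mean of the other $k-1$ values is at most $\bar\theta$, so by AM--GM their product is at most $\bar\theta^{\,k-1}$, and the claim follows.

Suppose now that $\max_j\theta_j>\frac12$. Take $j,\ell,s$ from Lemma~\ref{lem:two}, and let $t$ be the mean of the $M$ values other than $\theta_j,\theta_\ell$. Each of them is at most $\eta$ by Lemma~\ref{lem:basic}(ii), so $0<t\le t_0(s)$. By AM--GM the product of all $k$ values is at most $\frac{s^2}4t^M$, and $\bar\theta=(s+Mt)/k$. Hence $\prod_j\theta_j/\bar\theta^{\,k-1}\le G(s,t)\le\frac12$ by Lemma~\ref{lem:calc}.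

By \eqref{eq:goal} and \eqref{eq:sup}, $\Phi_{k,k,1}\le\frac1{2k^{k-1}}$, and \eqref{eq:Clower} completes the proof.
\end{proof}

\begin{thebibliography}{1}
\bibitem{LMWZ} Xizhi Liu, Jie Ma, Tianhen Wang, and Tianming Zhu, \emph{Uniquely colorable hypergraphs}, arXiv:2409.01654 (2024).
\end{thebibliography}
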